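\title{Automorphism towers that jump from $\kappa$ to $2^{\kappa}$}

\begin{abstract}
We construct a centerless group $G$ such that $\operatorname{Aut}G$ is countably infinite and $\operatorname{Aut}(\operatorname{Aut}G)$ has cardinality $2^{\omega}$. The example is explicit, and the proof uses only the Kurosh subgroup theorem and standard facts about free products. With the help of published theorems on automorphism groups of fields and of $PSL_2$, we then show that for an infinite cardinal $\kappa$ the automorphism tower of a centerless group can jump from size $\kappa$ to size $2^\kappa$ at stage $\alpha$ exactly when $\alpha<\kappa^+$, and that the groups $\operatorname{Out}(\operatorname{Aut}G)$ with $\operatorname{Aut}G$ countably infinite are, up to isomorphism, exactly the closed subgroups of $\operatorname{Sym}(\omega)$.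
\end{abstract}

\section{Introduction}\label{sec:intro}

For an element $g$ of a group $G$ let $i_g(x)=gxg^{-1}$. The map $g\mapsto i_g$ is a homomorphism $G\to\operatorname{Aut}G$ whose kernel is the center of $G$ and whose image is the normal subgroup $\operatorname{Inn}G$ of inner automorphisms; the quotient $\operatorname{Aut}G/\operatorname{Inn}G$ is denoted by $\operatorname{Out}G$. The group $G$ is \emph{centerless} if its center is trivial. In that case we identify $g$ with $i_g$, so that $G\trianglelefteq\operatorname{Aut}G$. Since $\varphi\, i_g\,\varphi^{-1}=i_{\varphi(g)}$, the identification gives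
\begin{equation}\label{eq:conj}
\varphi\, g\,\varphi^{-1}=\varphi(g)\qquad(\varphi\in\operatorname{Aut}G,\ g\in G).
\end{equation}
An automorphism that commutes with every $g\in G$ therefore fixes every $g\in G$, that is,
\begin{equation}\label{eq:cent}
C_{\operatorname{Aut}G}(G)=1 .
\end{equation}
In particular $\operatorname{Aut}G$ is again centerless, and the construction can be repeated. The \emph{automorphism tower} of a centerless group $G$ is the increasing chain
\[
G_0=G,\qquad G_{\beta+1}=\operatorname{Aut}G_\beta,\qquad G_\lambda=\bigcup_{\beta<\lambda}G_\beta\quad(\lambda\text{ a limit ordinal}),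
\]
in which $G_\beta$ is identified with $\operatorname{Inn}G_\beta$, so that $G_{\beta+1}/G_\beta=\operatorname{Out}G_\beta$. The limit terms are centerless as well: a central element of $G_\lambda$ lies in some $G_{\beta+1}$ and centralizes $G_\beta$, so it is trivial by \eqref{eq:cent}.

How fast can the tower grow? If $G_\alpha$ has infinite cardinality $\kappa$, then $|G_{\alpha+1}|\le\kappa^\kappa=2^\kappa$. At the first step the bound is attained: the free group on $\kappa$ generators is centerless, every permutation of the generators extends to an automorphism, and $|\operatorname{Sym}(\kappa)|=2^\kappa$ (split $\kappa$ into $\kappa$ pairs and swap the pairs in any chosen set). At the second step the group whose automorphisms we count is no longer arbitrary. It is $\operatorname{Aut}G$, and if it is small then $G$ has few automorphisms. The first case is the following question, posed by Just, Shelah and Thomas \cite{JST}; here $\omega$ is the countable infinite cardinal.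

\begin{quote}
\emph{Is there a centerless group $G$ such that $|\operatorname{Aut}G|=\omega$ and $|\operatorname{Aut}(\operatorname{Aut}G)|=2^{\omega}$?}
\end{quote}

There is a reason to guess that the answer is no. If $G$ is finitely generated, then $\operatorname{Aut}G$ and $\operatorname{Aut}(\operatorname{Aut}G)$ are both countable (Corollary~\ref{cor:images}). Moreover, every $G$ with $|\operatorname{Aut}G|=\omega$ resembles a finitely generated group in one respect: some finite tuple of elements of $G$ is fixed by no nontrivial automorphism (Lemma~\ref{lem:tuple}), so an automorphism of $G$ is determined by finitely many of its values. The resemblance fails at one point. An automorphism of $H=\operatorname{Aut}G$ need not map $G$ onto itself, and $|\operatorname{Out}H|$ is exactly the number of images of $G$ under $\operatorname{Aut}H$ (Corollary~\ref{cor:images} again). A countable group has only countably many finitely generated subgroups, but it may have $2^\omega$ subgroups that are not finitely generated. So we look for a group $G$ that is rigid, while $\operatorname{Aut}G$ forgets where $G$ sits inside it.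

\begin{theorem}\label{thm:A}
There is a centerless group $G$ with $|\operatorname{Aut}G|=\omega$ and $|\operatorname{Aut}(\operatorname{Aut}G)|=2^{\omega}$.
\end{theorem}

The group constructed in Section~\ref{sec:example} is
\[
G=\bigl((D\rtimes\langle t\rangle)*\langle b\rangle\bigr)\rtimes M,\qquad D=\bigoplus_{p\text{ prime}}\mathbb Z[1/p],
\]
where $t$ and $b$ have order $2$, $t$ acts on $D$ by inversion, $M$ is the kernel of the sum map $D\to\mathbb Q$, and $c\in M$ acts on the free product by fixing $D$ pointwise, fixing $b$, and sending $t$ to $ct$.

The second result prescribes the cardinal, the stage at which the jump occurs, and the quotient at the jump. By a \emph{structure} with domain $\kappa$ we mean the set $\kappa$ together with a family of finitary relations $r\subseteq\kappa^{n_r}$, $n_r\ge1$; its automorphisms are the permutations $p$ of $\kappa$ with $p(r)=r$ for each $r$, where $p$ acts coordinatewise on tuples.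

\begin{theorem}\label{thm:B}
Let $\kappa$ be an infinite cardinal, let $\alpha<\kappa^+$ be an ordinal, and let $P=\operatorname{Aut}\mathcal X$, where $\mathcal X$ is a structure with domain $\kappa$ and countably many finitary relations. Then there is a centerless group $G$ such that
\[
|G_\beta|=\kappa\ \ (\beta\le\alpha),\qquad G_\beta\ne G_{\beta+1}\ \ (\beta<\alpha),\qquad G_{\alpha+1}/G_\alpha\cong P,\qquad G_{\alpha+2}=G_{\alpha+1}.
\]
For $\alpha=1$ one may take $|G_1:G_0|=2$. In particular ($P=\operatorname{Sym}(\kappa)$, $\alpha=1$) there is a centerless group $G$ with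
\[
|\operatorname{Out}G|=2,\quad |\operatorname{Aut}G|=\kappa,\quad \operatorname{Out}(\operatorname{Aut}G)\cong\operatorname{Sym}(\kappa),\quad |\operatorname{Aut}(\operatorname{Aut}G)|=2^\kappa .
\]
\end{theorem}

The third result shows that these parameters cannot be improved. A subgroup $P$ of $\operatorname{Sym}(\omega)$ is \emph{closed} if it contains every permutation that agrees on each finite subset of $\omega$ with some element of $P$.

\begin{theorem}\label{thm:C}
\begin{enumerate}
\item[(1)] If $G$ is centerless, $|G_\alpha|=\kappa$ is infinite and $|G_{\alpha+1}|>\kappa$, then $\alpha<\kappa^+$ and $|G_{\alpha+1}|\le2^\kappa$. Hence the stages $\alpha$ at which an automorphism tower can jump from size $\kappa$ to size $2^\kappa$ are exactly the ordinals $\alpha<\kappa^+$. If $\operatorname{Out}G=1$, then $\operatorname{Aut}(\operatorname{Aut}G)=\operatorname{Aut}G=G$, so $|\operatorname{Out}G|=2$ is least possible for a jump at stage $1$.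
\item[(2)] A group $P$ is isomorphic to $\operatorname{Out}(\operatorname{Aut}G)$ for some centerless group $G$ with $|\operatorname{Aut}G|=\omega$ if and only if $P$ is isomorphic to a closed subgroup of $\operatorname{Sym}(\omega)$.
\end{enumerate}
\end{theorem}

Both constructions follow one plan. If $G$ lies between a centerless group $K$ and $\operatorname{Aut}K$, and $K$ is characteristic in $G$, then $\operatorname{Aut}G$ is the normalizer of $G$ in $\operatorname{Aut}K$ (Section~\ref{sec:normalizers}). This splits the problem in two. One finds a large group $Q$ and a small subgroup $M$ whose normalizer is small while the normalizer of the normalizer is $Q$, and one realizes $Q$ as a quotient of $\operatorname{Aut}K$ for a suitable small $K$. Section~\ref{sec:example} does both by hand. Theorem~\ref{thm:B} contains Theorem~\ref{thm:A} as the case $\kappa=\omega$, but its proof in Section~\ref{sec:general} quotes theorems from \cite{FK} and \cite{SW}. Theorem~\ref{thm:C} is proved in Section~\ref{sec:sharp} and quotes \cite{BK}.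

We work in ZFC. ``Countable'' means finite or countably infinite. Cardinals are initial ordinals, so $\kappa$ is well-ordered by $<$, and $\alpha<\kappa^+$ means $|\alpha|\le\kappa$. We write $C_2$ for the group of order $2$, and an \emph{involution} is an element of order $2$.

\section{Automorphisms as normalizers}\label{sec:normalizers}

Recall that a subgroup $K$ of $U$ is \emph{characteristic} if $\psi(K)=K$ for every $\psi\in\operatorname{Aut}U$.

\begin{lemma}\label{lem:normalizer}
Let $K$ be centerless and $K\le U\le\operatorname{Aut}K$. Then $U$ is centerless, and the map $\rho\colon N_{\operatorname{Aut}K}(U)\to\operatorname{Aut}U$ sending $x$ to conjugation by $x$ is an injective homomorphism that takes $U$ onto $\operatorname{Inn}U$. Its image consists of the $\psi\in\operatorname{Aut}U$ with $\psi(K)=K$. In particular, $\rho$ is an isomorphism if $K$ is characteristic in $U$.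
\end{lemma}

\begin{proof}
An element of $\operatorname{Aut}K$ that centralizes $U$ centralizes $K$, so it is trivial by \eqref{eq:cent}. Hence $U$ is centerless and $\rho$ is injective. For $u\in U$ we have $\rho(u)=i_u$, and each $\rho(x)$ preserves $K$ because $K\trianglelefteq\operatorname{Aut}K$.

Let $\psi\in\operatorname{Aut}U$ with $\psi(K)=K$, and put $x=\psi|_K\in\operatorname{Aut}K$. By \eqref{eq:conj}, $\psi(k)=xkx^{-1}$ for $k\in K$. For $u\in U$ and $k\in K$ the element $uku^{-1}$ lies in $K$, so its image under $\psi$ can be computed in two ways:
\[
\psi(u)\,xkx^{-1}\,\psi(u)^{-1}=\psi(uku^{-1})=xuku^{-1}x^{-1}=(xux^{-1})\,xkx^{-1}\,(xux^{-1})^{-1}.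
\]
Thus $(xux^{-1})^{-1}\psi(u)$ commutes with $xkx^{-1}$ for every $k\in K$. These elements exhaust $K$, so \eqref{eq:cent} gives $\psi(u)=xux^{-1}$. It follows that $xUx^{-1}=\psi(U)=U$ and $\psi=\rho(x)$.
\end{proof}

The case $U=\operatorname{Aut}K$ tells us what an example must look like.

\begin{corollary}\label{cor:images}
Let $G$ be centerless and $H=\operatorname{Aut}G$. An automorphism $\psi$ of $H$ satisfies $\psi(G)=G$ if and only if it is inner. Hence $|\operatorname{Out}H|$ is the number of subgroups $\psi(G)$, $\psi\in\operatorname{Aut}H$. If $G$ is finitely generated, then $H$ and $\operatorname{Aut}H$ are countable.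
\end{corollary}

\begin{proof}
Lemma~\ref{lem:normalizer} with $K=G$ and $U=H$ shows that the stabilizer of the subgroup $G$ in $\operatorname{Aut}H$ is $\rho(H)=\operatorname{Inn}H$, and the cosets of a stabilizer correspond to the points of the orbit. If $G$ is finitely generated, it is countable and its automorphisms are determined by the images of the generators, so $H$ is countable. Then $H$ has countably many finitely generated subgroups, so $\operatorname{Out}H$ is countable, and so is $\operatorname{Aut}H$.
\end{proof}

The \emph{normalizer tower} of a subgroup $A$ of a group $\Delta$ is defined by $A_0=A$, $A_{\beta+1}=N_\Delta(A_\beta)$, and unions at limit ordinals. It is an increasing chain of subgroups of $\Delta$. Like the automorphism tower, it is constant from stage $\beta$ on as soon as the terms $\beta$ and $\beta+1$ agree, by induction on the stage.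

\begin{proposition}\label{prop:towers}
Let $K$ be centerless and characteristic in every group $U$ with $K\le U\le\operatorname{Aut}K$. Let $K\le G\le\operatorname{Aut}K$, and let $(V_\beta)$ be the normalizer tower of $G$ in $\operatorname{Aut}K$. Then there are isomorphisms $\theta_\beta\colon V_\beta\to G_\beta$ such that $\theta_\delta$ extends $\theta_\beta$ whenever $\beta<\delta$.
\end{proposition}

\begin{proof}
Let $\theta_0$ be the identity, and take unions at limits. Given $\theta_\beta$, let $\theta_{\beta+1}(x)=\theta_\beta\,\rho(x)\,\theta_\beta^{-1}$ for $x\in V_{\beta+1}$, where $\rho\colon V_{\beta+1}\to\operatorname{Aut}V_\beta$ is the isomorphism of Lemma~\ref{lem:normalizer} for $U=V_\beta$. This is an isomorphism onto $\operatorname{Aut}G_\beta=G_{\beta+1}$. For $x\in V_\beta$ it gives the inner automorphism $i_{\theta_\beta(x)}$, which is identified with $\theta_\beta(x)$.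
\end{proof}

Normalizers are computed in quotients by the following observation.

\begin{lemma}\label{lem:pullback}
Let $f\colon E\to Q$ be a surjective homomorphism and $A\le Q$. Then $N_E(f^{-1}(A))=f^{-1}(N_Q(A))$, and the normalizer tower of $f^{-1}(A)$ in $E$ consists of the preimages of the terms of the normalizer tower of $A$ in $Q$. In particular, if $E=W\rtimes Q$, then $N_E(W\rtimes A)=W\rtimes N_Q(A)$.
\end{lemma}

\begin{proof}
For $x\in E$ we have $x f^{-1}(A)x^{-1}=f^{-1}\bigl(f(x)Af(x)^{-1}\bigr)$, and distinct subgroups of $Q$ have distinct preimages because $f$ is onto. This gives the first claim. Preimages commute with unions, so the second follows by induction.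
\end{proof}

\section{The explicit example}\label{sec:example}

\subsection{Normalizers in affine groups}\label{sub:affine}

Let $D$ be an abelian group, written additively. Its \emph{affine group} $\operatorname{Aff}(D)=D\rtimes\operatorname{Aut}D$ consists of the maps $(c,u)\colon x\mapsto ux+c$ with $c\in D$ and $u\in\operatorname{Aut}D$, so that $(c,u)(c',u')=(c+uc',uu')$. We identify $c\in D$ with the translation $(c,1)$. Then
\[
(c,u)(m,1)(c,u)^{-1}=(c+um,u)(-u^{-1}c,u^{-1})=(um,1),
\]
and so, for $M\le D$,
\begin{equation}\label{eq:affnorm}
N_{\operatorname{Aff}(D)}(M)=D\rtimes\{u\in\operatorname{Aut}D: uM=M\}.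
\end{equation}
All translations normalize $M$, but only few linear maps may do so. If $\operatorname{Aut}D$ is abelian, the group \eqref{eq:affnorm} is the preimage of a subgroup of the abelian quotient $\operatorname{Aff}(D)/D$, so it is normal in $\operatorname{Aff}(D)$, and the normalizer tower of $M$ reaches $\operatorname{Aff}(D)$ in two steps.

\begin{example}\label{ex:primes}
Let $p$ be a prime and let $\mathbb Z[1/p]$ be the ring of rationals whose denominators are powers of $p$. An endomorphism $\eta$ of its additive group satisfies $p^k\eta(a/p^k)=a\,\eta(1)$, so $\eta$ is multiplication by $\eta(1)$, and it is bijective exactly when $\eta(1)$ is a unit. Hence $\operatorname{Aut}\mathbb Z[1/p]=\{\pm p^k:k\in\mathbb Z\}$.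

Take $D=\mathbb Z[1/2]$ and $M=\mathbb Z$. Since $\pm2^k\mathbb Z=\mathbb Z$ only for $k=0$, the normalizer tower of $M$ in $\operatorname{Aff}(D)$ is
\[
\mathbb Z\ <\ D\rtimes\{\pm1\}\ <\ D\rtimes\{\pm2^k:k\in\mathbb Z\}.
\]
The conjugates $2^k\mathbb Z$ of $M$ are pairwise distinct and all have the same normalizer: the middle term has forgotten which of them we started from. This is the whole mechanism, except that the top term is countable.

To make the top term uncountable we take a direct sum over infinitely many primes. The obvious subgroup, the direct sum of the copies of $\mathbb Z$, does not work: it is preserved by every independent choice of signs in the coordinates, and there are $2^\omega$ such choices, so the jump happens one step too early. The subgroup has to tie the coordinates together. With two primes, let $D=\mathbb Z[1/2]\oplus\mathbb Z[1/3]$ and $M=\{(a,-a):a\in\mathbb Z\}$, which is the kernel of the sum map $D\to\mathbb Q$ because $\mathbb Z[1/2]\cap\mathbb Z[1/3]=\mathbb Z$. If $u=(\pm2^k,\pm3^l)$ preserves $M$, then the coordinates of $u(1,-1)$ add up to $0$, so $\pm2^k=\pm3^l$; this forces $k=l=0$ and equal signs. Only $\pm1$ survive.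
\end{example}

From now on in this section
\[
D=\bigoplus_{p\text{ prime}}D_p,\quad D_p=\mathbb Z[1/p],\qquad \Sigma\colon D\to\mathbb Q,\quad \Sigma(d)=\sum_p d_p,\qquad M=\ker\Sigma,
\]
and $e_p\in D_p$ is the element $1$. We put $Q=\operatorname{Aff}(D)$ and $R=D\rtimes\{\pm1\}\le Q$.

\begin{lemma}\label{lem:D}
\begin{enumerate}
\item[(a)] $\operatorname{Aut}D=\prod_p\{\pm p^k:k\in\mathbb Z\}$, acting coordinatewise by multiplication. This group is abelian of cardinality $2^\omega$.
\item[(b)] An automorphism $u$ of $D$ satisfies $uM=M$ if and only if $u=\pm1$.
\item[(c)] $N_Q(M)=R$ and $R\trianglelefteq Q$.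
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Call $d\in D$ infinitely $p$-divisible if $d\in p^kD$ for all $k\ge 0$. This condition can be tested in each coordinate. Every element of $D_p$ satisfies it. For a prime $q\ne p$, an element $a/q^j$ of $D_q$ lies in $p^kD_q$ only if $p^k$ divides $a$, so $0$ is the only infinitely $p$-divisible element of $D_q$. Thus $D_p$ is the set of infinitely $p$-divisible elements of $D$, and every automorphism of $D$ maps each $D_p$ onto itself. Hence $\operatorname{Aut}D=\prod_p\operatorname{Aut}D_p$, and the factors were computed in Example~\ref{ex:primes}. The cardinality is $\omega^\omega=2^\omega$.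

(b) The maps $\pm1$ preserve every subgroup. Let $u=(u_p)$ preserve $M$. For each $p$ we have $e_2-e_p\in M$, so $u_2e_2-u_pe_p\in M$, which means $u_p=u_2$ in $\mathbb Q$. From $u_2=\pm2^k$, $u_3=\pm3^l$ and $u_2=u_3$ we get $u_2=\pm1$. So $u=\pm1$.

(c) This follows from \eqref{eq:affnorm}, part (b), and the fact that $Q/D\cong\operatorname{Aut}D$ is abelian.
\end{proof}

The primes must be distinct for two purposes: to make the summands characteristic, so that $\operatorname{Aut}D$ is abelian, and to force $u_2=\pm1$ in (b).

\subsection{A group whose automorphism group is $\operatorname{Aff}(D)$}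

We now have the chain $M<R<Q$ with $R$ countable and $|Q|=2^\omega$, and we need it to be a chain of groups of automorphisms. The linear part of $Q$ acts on $D$. To make the translations act, we adjoin an element that they can move. Let
\[
L=D\rtimes\langle t\rangle,\qquad t^2=1,\qquad tdt^{-1}=-d\quad(d\in D).
\]
The elements of $L$ are written $d$ and $dt$ with $d\in D$; the product of $d$ and $d'$ in $L$ is $d+d'$.

\begin{lemma}\label{lem:L}
\begin{enumerate}
\item[(a)] The involutions of $L$ are the elements $dt$, $d\in D$, and they generate $L$.
\item[(b)] $\operatorname{Aut}L\cong Q$, where $(c,u)\in Q$ acts by $d\mapsto ud$ for $d\in D$ and $t\mapsto ct$.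
\end{enumerate}
\end{lemma}

\begin{proof}
(a) We have $(dt)^2=d\cdot tdt^{-1}=d+(-d)=0$, and $D$ is torsion-free, so it contains no involution. Also $d=(dt)t$.

(b) By (a), $D$ is the set of elements of $L$ that are not involutions, so it is characteristic. Hence an automorphism of $L$ restricts to some $u\in\operatorname{Aut}D$ and sends $t$ to some $ct$ with $c\in D$, and it is determined by the pair $(c,u)$. Conversely, given $(c,u)$, the element $ct$ has order $2$ and inverts $D$, so $d\mapsto ud$, $t\mapsto ct$ respects the defining relations of $L$ and gives an endomorphism. Applying first $(c',u')$ and then $(c,u)$ sends $d$ to $uu'd$ and $t$ to $(uc'+c)t$, which is the endomorphism given by $(c+uc',uu')$. So these endomorphisms compose as in $Q$; in particular they are invertible.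
\end{proof}

The automorphism $(c,u)$ sends $dt$ to $(ud+c)t$: the group $\operatorname{Aut}L$ acts on the involutions of $L$ as the affine group acts on $D$. We identify $\operatorname{Aut}L$ with $Q$.

\begin{remark}\label{rem:notL}
One cannot take $K=L$ in Lemma~\ref{lem:normalizer}. The lemma applies to groups containing $\operatorname{Inn}L$. Since $dt(-d)=(2d)t$, we have $i_d=(2d,1)$, and $i_t=(0,-1)$, so $\operatorname{Inn}L=2D\rtimes\{\pm1\}$, which is not contained in $M$. Nor is there a substitute for $M$ between $\operatorname{Inn}L$ and $R$. Indeed $R/\operatorname{Inn}L\cong D/2D=\bigoplus_{p\ne 2}D_p/2D_p$ has summands of order $2$, so $Q$ acts trivially on it, and every group between $\operatorname{Inn}L$ and $R$ is normal in $Q$. We need a group $K$ with $\operatorname{Out}K\cong\operatorname{Aut}L$, so that nothing is lost in the quotient. A free product with $C_2$ achieves this, because an inner automorphism of $L$ extended by the identity on the other factor is no longer inner.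
\end{remark}

\subsection{The free product with $C_2$}

We recall the facts about a free product $X*Y$ that we use.

\emph{Normal form.} Every element is uniquely a product $g_1\cdots g_n$ ($n\ge0$) of nontrivial elements taken alternately from $X$ and $Y$; the $g_i$ are its \emph{letters} and $n$ is its \emph{length}. In particular $X*Y$ is not abelian if $X,Y\ne1$.

\emph{Malnormality.} If $X\cap gXg^{-1}\neq1$, then $g\in X$. Indeed, if $g\notin X$, write $g=x_0yx_1$ with $x_0,x_1\in X$ and $y$ beginning and ending with letters from $Y$. For $1\ne x\in X$, the element $y(x_1xx_1^{-1})y^{-1}$ has length at least $3$, so neither it nor its conjugate $gxg^{-1}$ by $x_0$ lies in $X$. The same statement holds for $Y$ and, by conjugation, for every conjugate of $X$ or $Y$.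

\emph{The Kurosh subgroup theorem.} Every subgroup of $X*Y$ is a free product of a free group and of subgroups of conjugates of $X$ and $Y$.

A group is \emph{freely indecomposable} if it is not a free product of two nontrivial groups; abelian groups are examples. A nontrivial freely indecomposable subgroup of $X*Y$ has only one nontrivial factor in its Kurosh decomposition, and a nontrivial free group is freely indecomposable only if it has rank $1$. This gives the form in which we use the theorem:
\begin{itemize}
\item[$(\ast)$] a nontrivial, freely indecomposable subgroup of $X*Y$ that is not infinite cyclic lies in a conjugate of $X$ or of $Y$.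
\end{itemize}

\begin{lemma}\label{lem:freeproduct}
Let $L\ne1$ be a freely indecomposable group that is neither infinite cyclic nor isomorphic to $C_2$, and let $K=L*\langle b\rangle$ with $b$ of order $2$. For $\theta\in\operatorname{Aut}L$ let $\hat\theta\in\operatorname{Aut}K$ extend $\theta$ and fix $b$. Then $K$ is centerless and
\[
\operatorname{Aut}K=K\rtimes\{\hat\theta:\theta\in\operatorname{Aut}L\}\cong K\rtimes\operatorname{Aut}L .
\]
\end{lemma}

\begin{proof}
Suppose that $i_k=\hat\theta$ with $k\in K$. Then $kLk^{-1}=L$ and $kbk^{-1}=b$, so malnormality gives $k\in L\cap\langle b\rangle=1$. With $\theta=1$ this shows that $K$ is centerless, and in general it shows that the normal subgroup $K$ of $\operatorname{Aut}K$ meets the subgroup $\{\hat\theta\}\cong\operatorname{Aut}L$ trivially. It remains to show that every $\varphi\in\operatorname{Aut}K$ has the form $i_k\hat\theta$. We are free to replace $\varphi$ by $i_k\varphi$ for any $k\in K$, and we use this freedom first to fix $L$ as a set and then to fix $b$.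

\emph{Step 1: $\varphi(L)$ is a conjugate of $L$.} By $(\ast)$, $\varphi(L)$ lies in a conjugate of $L$ or of $\langle b\rangle$, and the second is impossible because $|L|>2$. So $\varphi(L)\le gLg^{-1}$ for some $g$. The same argument for $\varphi^{-1}$ gives $\varphi^{-1}(L)\le hLh^{-1}$ for some $h$. With $x=\varphi^{-1}(g)h$ we obtain
\[
L\ \le\ \varphi^{-1}(gLg^{-1})\ =\ \varphi^{-1}(g)\,\varphi^{-1}(L)\,\varphi^{-1}(g)^{-1}\ \le\ xLx^{-1}.
\]
Malnormality gives $x\in L$, so $xLx^{-1}=L$, equality holds throughout, and $\varphi(L)=gLg^{-1}$. Replacing $\varphi$ by $i_g^{-1}\varphi$, we assume $\varphi(L)=L$.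

\emph{Step 2: $\varphi(b)$ is a conjugate of $b$.} Let $J$ be the normal closure of $L$ in $K$. It is the kernel of the homomorphism $K\to\langle b\rangle$ that kills $L$ and fixes $b$, so $b\notin J$. Since $\varphi(L)=L$, we have $\varphi(J)=J$, and hence $\varphi(b)\notin J$. By $(\ast)$ the group $\langle\varphi(b)\rangle\cong C_2$ lies in a conjugate of $L$ or of $\langle b\rangle$, and the conjugates of $L$ lie in $J$. So $\varphi(b)=wbw^{-1}$ for some $w\in K$.

\emph{Step 3: removing $w$.} Replacing $\varphi$ by $i_l\varphi$ with $l\in L$ preserves $\varphi(L)=L$ and replaces $w$ by $lw$; also $w$ may be replaced by $wb$ without changing $wbw^{-1}$. So we may delete an initial letter from $L$ and a final letter $b$ from the normal form of $w$. Then either $w=1$ or $w=bl_1bl_2\cdots bl_r$ with $r\ge1$ and $1\ne l_j\in L$. We rule out the second case using that $\varphi$ is onto. In that case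
\[
b'=wbw^{-1}=bl_1\cdots bl_r\;b\;l_r^{-1}b\cdots l_1^{-1}b
\]
is in normal form, has length $4r+1\ge5$, and begins and ends with $b$. As $b'$ has order $2$, every element of $\langle L,b'\rangle$ is an alternating product of copies of $b'$ and nontrivial elements of $L$. If $b'$ does not occur, the element lies in $L$. If it occurs, concatenating the normal forms produces a normal form of length at least $5$. In neither case is the element $b$. So $b\notin\langle L,b'\rangle=\varphi(K)=K$, which is absurd. Therefore $w=1$, and $\varphi=\hat\theta$ with $\theta=\varphi|_L$.
\end{proof}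

\begin{remark}
The three hypotheses on $L$ are used in Step 1, and each is needed: without it there is an automorphism that does not map $L$ to a conjugate of $L$. If $L\cong C_2$, swap the two factors; the image $\langle b\rangle$ is not contained in $J$. If $L=\langle x\rangle$ is infinite cyclic, take $x\mapsto xb$, $b\mapsto b$, which is its own inverse; here $xb\notin J$. If $L=X*Y$ with $X,Y\neq1$, conjugate $X$ by $b$ and fix $Y$ and $b$; a conjugate of $L$ containing $Y$ equals $L$ by malnormality, and $bXb\not\le L$.
\end{remark}

\begin{lemma}\label{lem:indec}
The group $L=D\rtimes\langle t\rangle$ satisfies the hypotheses of Lemma~\ref{lem:freeproduct}.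
\end{lemma}

\begin{proof}
The group $L$ is infinite and contains an involution, so it is neither trivial, nor $C_2$, nor infinite cyclic. Suppose $L=X*Y$ with $X,Y\ne1$. The subgroup $D$ is abelian, hence freely indecomposable, and it is not finitely generated, hence not cyclic. By $(\ast)$, $D$ lies in a conjugate $E$ of $X$ or $Y$, and $E\neq L$. Choose $h\in L\setminus E$. Since $D$ is normal in $L$, we get $D=hDh^{-1}\le E\cap hEh^{-1}=1$ by malnormality, a contradiction.
\end{proof}

\subsection{Proof of Theorem~\ref{thm:A}}

Let $K=L*\langle b\rangle$ with $b$ of order $2$. By Lemmas~\ref{lem:L}, \ref{lem:freeproduct} and \ref{lem:indec}, $K$ is centerless and $\operatorname{Aut}K=K\rtimes Q$. Put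
\[
G=K\rtimes M\ \le\ H=K\rtimes R\ \le\ K\rtimes Q=\operatorname{Aut}K .
\]
By Lemma~\ref{lem:normalizer}, $G$ is centerless.

\emph{$K$ is characteristic in $G$.} The quotient $G/K\cong M$ is torsion-free, so every involution of $G$ lies in $K$. The group $K$ is generated by $b$ and the involutions of $L$, by Lemma~\ref{lem:L}(a). Hence $K$ is the subgroup of $G$ generated by all involutions of $G$.

\emph{$\operatorname{Aut}G$ is countably infinite.} By Lemmas~\ref{lem:normalizer}, \ref{lem:pullback} and \ref{lem:D}(c),
\[
\operatorname{Aut}G\cong N_{K\rtimes Q}(K\rtimes M)=K\rtimes N_Q(M)=K\rtimes R=H,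
\]
and $H$ is countably infinite because $D$, $L$, $K$ and $R$ are.

\emph{$\operatorname{Aut}(\operatorname{Aut}G)$ has cardinality $2^\omega$.} Since $R\trianglelefteq Q$, we have $N_{\operatorname{Aut}K}(H)=K\rtimes Q=\operatorname{Aut}K$. By Lemma~\ref{lem:normalizer} this group embeds in $\operatorname{Aut}H$; only injectivity is used, so we need not know whether $K$ is characteristic in $H$. Therefore $|\operatorname{Aut}H|\ge|\operatorname{Aut}D|=2^\omega$ by Lemma~\ref{lem:D}(a), while $|\operatorname{Aut}H|\le\omega^\omega=2^\omega$. As $\operatorname{Aut}G\cong H$, the theorem follows. \qed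

\begin{remark}
The two features described in the introduction are visible here. Conjugation by $(0,u)\in Q$ maps $G$ to $K\rtimes uM$, and $uM=u'M$ only if $u'=\pm u$, so $G$ has $2^\omega$ images under $\operatorname{Aut}H$. On the other hand, the tuple $(b,t,e_2)$ has trivial centralizer in $H$. Indeed, let $i_k\hat\theta$ with $\theta=(c,\pm1)\in R$ fix $b$, $t$ and $e_2$. Then $kbk^{-1}=b$ gives $k\in\langle b\rangle$; the case $k=b$ is impossible because $b\,\theta(t)\,b$ has length $3$ and $t$ has length $1$; and with $k=1$ we get $c=0$ from $\theta(t)=t$ and the sign $+$ from $\theta(e_2)=e_2$.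
\end{remark}

\section{Towers with a prescribed jump}\label{sec:general}

Fix $\kappa$, $\alpha$, $\mathcal X$ and $P=\operatorname{Aut}\mathcal X\le\operatorname{Sym}(\kappa)$ as in Theorem~\ref{thm:B}. We first build a group $Q=\Gamma\rtimes P$ with $|\Gamma|=\kappa$ and a subgroup $M\le\Gamma$ whose normalizer tower in $Q$ climbs inside $\Gamma$ for $\alpha$ steps, reaches $\Gamma$ at stage $\alpha$, and reaches $Q$ at stage $\alpha+1$ (Sections~\ref{sub:long} and \ref{sub:code}). Then we realize $Q$ as the automorphism group of a graph, hence of a field $F$, and pass to $PSL_2(F)$ (Sections~\ref{sub:graph} and \ref{sub:field}).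

\subsection{Long normalizer towers in small groups}\label{sub:long}

\begin{lemma}\label{lem:long}
For each ordinal $\alpha<\kappa^+$ there are a group $\Delta$ with $|\Delta|\le\kappa$ and a subgroup $A\le\Delta$ whose normalizer tower satisfies $A_\beta\neq\Delta$ for $\beta<\alpha$ and $A_\alpha=\Delta$. For $\alpha=1$ one may take $\Delta=C_2$ and $A=1$.
\end{lemma}

\begin{proof}
We use induction on $\alpha$. For $\alpha=0$ take $\Delta=A=1$.

\emph{Successor step.} Let $(\Delta,A)$ work for $\alpha$. The idea is to add a symmetry that cannot enter the tower before the old tower is finished. Let $\Delta'=(\Delta\times\Delta)\rtimes\langle\pi\rangle$, where $\pi$ has order $2$ and swaps the factors, and let $A'=A\times\Delta$. We show by induction that $A'_\beta=A_\beta\times\Delta$ for $\beta\le\alpha$. At limits this holds because both sides are unions of the earlier terms. Let $\beta<\alpha$. The normalizer of $A_\beta\times\Delta$ in $\Delta\times\Delta$ is $A_{\beta+1}\times\Delta$. An element $(x,y)\pi$ conjugates $A_\beta\times\Delta$ to $\Delta\times yA_\beta y^{-1}$, which differs from $A_\beta\times\Delta$ because $A_\beta\ne\Delta$. So $A'_{\beta+1}=A_{\beta+1}\times\Delta$.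 Thus $A'_\beta\le\Delta\times\Delta\ne\Delta'$ for $\beta\le\alpha$, and $A'_\alpha=\Delta\times\Delta$ is normal in $\Delta'$, so $A'_{\alpha+1}=\Delta'$. Also $|\Delta'|\le\kappa$. For $\alpha=0$ this step yields $\Delta'=C_2$, $A'=1$.

\emph{Limit step.} Let $\lambda<\kappa^+$ be a limit ordinal, and let $(\Delta^{(\delta)},A^{(\delta)})$ work for $\delta$, for each $\delta<\lambda$. Let $\Delta=\bigoplus_{\delta<\lambda}\Delta^{(\delta)}$ be the group of finitely supported elements of the direct product, and let $A=\bigoplus_{\delta<\lambda}A^{(\delta)}$. Then $|\Delta|\le\kappa$ because $|\lambda|\le\kappa$. We claim that $A_\beta=\bigoplus_\delta A^{(\delta)}_\beta$ for all $\beta$. An element $x=(x_\delta)$ conjugates $\bigoplus_\delta A_\beta^{(\delta)}$ to $\bigoplus_\delta x_\delta A_\beta^{(\delta)}x_\delta^{-1}$, so normalizers are computed componentwise. At a limit $\mu$, an element of $\bigoplus_\delta A^{(\delta)}_\mu$ has finitely many nontrivial components, so all of them lie in terms of one stage $\beta<\mu$; this is where finite support is needed. For $\beta<\lambda$ the component $\delta=\beta+1$ of $A_\beta$ is a proper subgroup, so $A_\beta\ne\Delta$.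 Finally $A^{(\delta)}_\lambda=\Delta^{(\delta)}$ for all $\delta<\lambda$, so $A_\lambda=\Delta$.
\end{proof}

For $\alpha=2$ the construction gives $\Delta=(C_2\times C_2)\rtimes C_2$ and $A=1\times C_2$, with terms of orders $2$, $4$, $8$.

\subsection{Coding a well-order into a subgroup}\label{sub:code}

We must keep the nontrivial elements of $P$ out of the tower until stage $\alpha+1$, knowing nothing about $P$ except that it permutes $\kappa$. There is one relation that no nontrivial permutation of $\kappa$ preserves, namely the well-order $<$. For if $p\ne1$ is an order-preserving permutation and $i$ is least with $p(i)\neq i$, then $p(i)>i$, and the $j$ with $p(j)=i$ satisfies $j>i$ and $p(j)<p(i)$, a contradiction. So we write $<$ into the subgroup.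

\begin{example}\label{ex:code}
Let $\Gamma$ be the free group on $S=\kappa^2$, with $P$ permuting the generators coordinatewise. Let $C_2=\langle d\rangle$, define $f\colon\Gamma\to C_2$ by $f(i,j)=1$ for $i<j$ and $f(i,j)=d$ for $i\ge j$, and let $M=\ker f$, of index $2$ in $\Gamma$. If $gp$ normalizes $M$, with $g\in\Gamma$ and $p\in P$, then so does $p$, because $M\trianglelefteq\Gamma$. Hence $p$ preserves $M\cap S=\{(i,j):i<j\}$, and $p=1$. The normalizer tower of $M$ in $\Gamma\rtimes P$ is therefore $M$, $\Gamma$, $\Gamma\rtimes P$. The code is erased at the moment the tower reaches $\Gamma$.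
\end{example}

For general $\alpha$ we replace $C_2$ by the group $\Delta$ of Lemma~\ref{lem:long}, and two difficulties appear. The preimage of $A_\beta$ need not be normal in $\Gamma$, so $g$ cannot be dropped; we pass to the normal core. And $f$ must be onto $\Delta$, so the generators with $i\ge j$ must take many values, some of which fall into the core; a third coordinate $k$ keeps these values apart, so that each $k$ carries either a full copy of the code or none.

Let $S=\kappa^3$ and let $\Gamma$ be the free group on $S$, so $|\Gamma|=\kappa$. Let $P$ act on $S$ by $p(i,j,k)=(p(i),p(j),p(k))$, extend the action to $\Gamma$ by automorphisms, and put $Q=\Gamma\rtimes P$, so that $pgp^{-1}=p(g)$. Take $(\Delta,A)$ from Lemma~\ref{lem:long}, let $(d_k)_{k<\kappa}$ enumerate $\Delta$, with repetitions allowed, and let $f\colon\Gamma\to\Delta$ be the homomorphism with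
\[
f(i,j,k)=\begin{cases}1&\text{if }i<j,\\ d_k&\text{if }i\ge j.\end{cases}
\]
It is onto since $f(0,0,k)=d_k$. Put $M_\beta=f^{-1}(A_\beta)$ for $\beta\le\alpha$, and $M=M_0$. Note that $M_\alpha=\Gamma$.

\begin{proposition}\label{prop:code}
The normalizer tower of $M$ in $Q$ has terms $M_\beta$ for $\beta\le\alpha$ and $Q$ from stage $\alpha+1$ on. Moreover $M_\beta\neq M_{\beta+1}$ for $\beta<\alpha$.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:pullback}, the groups $M_\beta$, $\beta\le\alpha$, are the first terms of the normalizer tower of $M$ in $\Gamma$. Since $N_Q(M_\alpha)=N_Q(\Gamma)=Q$, the first claim follows by induction once we show that $N_Q(M_\beta)\le\Gamma$ for $\beta<\alpha$.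

Fix $\beta<\alpha$ and let $x=gp\in N_Q(M_\beta)$ with $g\in\Gamma$, $p\in P$. Let $B=\bigcap_{y\in\Delta}yA_\beta y^{-1}$ be the normal core of $A_\beta$ in $\Delta$; then $B\neq\Delta$ because $A_\beta\ne\Delta$. As $f$ is onto,
\[
C:=\bigcap_{h\in\Gamma}hM_\beta h^{-1}=\bigcap_{h\in\Gamma}f^{-1}\bigl(f(h)A_\beta f(h)^{-1}\bigr)=f^{-1}(B).
\]
The element $x$ normalizes $\Gamma$ and $M_\beta$, so it permutes the subgroups $hM_\beta h^{-1}$ and normalizes $C$. Since $C\trianglelefteq\Gamma$, the element $g$ normalizes $C$ too, and hence so does $p=g^{-1}x$. Thus $p(C)=C$, and $p(C\cap S)=C\cap S$ because $p(S)=S$.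

For $k<\kappa$ let $C_k=\{(i,j)\in\kappa^2:(i,j,k)\in C\}$. A generator $(i,j,k)$ lies in $C$ if and only if $f(i,j,k)\in B$, that is, if and only if $i<j$ or $d_k\in B$. So, with $O=\{(i,j):i<j\}$,
\[
C_k=O\ \text{ if }d_k\notin B,\qquad C_k=\kappa^2\ \text{ if }d_k\in B .
\]
Since $(i,j,k)\in C$ if and only if $(p(i),p(j),p(k))\in C$, we have $p(C_k)=C_{p(k)}$. Choose $k$ with $d_k\notin B$, which is possible as $B\neq\Delta$. Then $C_{p(k)}=p(O)\ne\kappa^2$, so $C_{p(k)}=O$ and $p(O)=O$. Hence $p$ preserves $<$, so $p=1$ and $x\in\Gamma$.

If $A_\beta=A_{\beta+1}$ for some $\beta<\alpha$, the tower of $A$ is constant from $\beta$ on, so $A_\alpha=A_\beta\ne\Delta$, which is false. Hence $A_\beta\ne A_{\beta+1}$, and $M_\beta\ne M_{\beta+1}$ because $f$ is onto.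
\end{proof}

So far $P$ could be any subgroup of $\operatorname{Sym}(\kappa)$. The structure $\mathcal X$ enters in the next step.

\subsection{$Q$ as the automorphism group of a graph}\label{sub:graph}

Graphs are simple and undirected, and $|Z|$ is the number of vertices of $Z$. It is convenient to work with colored vertices and to remove the colors afterwards.

\begin{lemma}\label{lem:colors}
Let $Z$ be an infinite graph in which every vertex has degree at least $2$, with a coloring of the vertices by countably many colors. Then there is a graph $Z'$ with $|Z'|=|Z|$ such that $\operatorname{Aut}Z'$ is isomorphic to the group of color-preserving automorphisms of $Z$.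
\end{lemma}

\begin{proof}
Fix an injection $\ell$ from the set of colors to the positive integers. For each vertex $v$ of $Z$, of color $\chi$ say, add a path with $\ell(\chi)$ new vertices and join $v$ to one end of it. This gives $Z'$, and $|Z'|=|Z|$. In $Z'$ the old vertices have degree at least $3$ and the new ones have degree at most $2$, so every automorphism $\sigma$ of $Z'$ preserves the set of old vertices and permutes the components of the graph induced on the new vertices. These components are the added paths, and each is adjacent to exactly one old vertex. So $\sigma$ maps the path at $v$ onto the path at $\sigma(v)$; the two paths have the same number of vertices, so $v$ and $\sigma(v)$ have the same color. On the path at $v$, the map $\sigma$ is determined by $\sigma(v)$, because it preserves the distance to the point of attachment. Conversely, a color-preserving automorphism of $Z$ extends to $Z'$ by mapping paths to paths. Restriction to $Z$ is the required isomorphism.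
\end{proof}

The proof has only countably many path lengths at its disposal; this is where the number of relations of $\mathcal X$ has to be countable.

\begin{proposition}\label{prop:graph}
There is a graph $Z'$ with $|Z'|=\kappa$ and $\operatorname{Aut}Z'\cong Q$.
\end{proposition}

The group $Q$ acts on $\Gamma$ by $(h,p)\colon g\mapsto h\,p(g)$, and this map sends the arrow $g\to gs$ of the Cayley graph, labeled $s\in S$, to the arrow $h\,p(g)\to h\,p(g)\,p(s)$, labeled $p(s)$. So labels must be allowed to move, but only as $P$ moves them. We therefore represent each label by a vertex that is attached to a graph encoding $\mathcal X$.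

\begin{proof}
Replacing each unary relation $U$ by $\{(x,x):x\in U\}$ and adjoining the relation $r_0=\kappa^3=S$ does not change $\operatorname{Aut}\mathcal X$. So we assume that all arities are at least $2$ and that $r_0$ is one of the relations. Define a colored graph $Z$ as follows (Figure~\ref{fig:gadget}).
\begin{itemize}
\item Each $i\in\kappa$ is a vertex, of color $0$.
\item For each relation $r$ and each $t=(t_1,\dots,t_{n_r})\in r$ there are vertices $[r,t,m]$, $1\le m\le n_r$, of color $(r,m)$. The vertex $[r,t,m]$ is joined to $t_m$, and to $[r,t,m+1]$ if $m<n_r$.
\item Each $g\in\Gamma$ is a vertex, of color $1$.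
\item For $g\in\Gamma$ and $s\in S$ there are vertices $[g,s]'$ of color $2$ and $[g,s]''$ of color $3$. The vertex $[g,s]'$ is joined to $g$, to $[g,s]''$ and to $[r_0,s,1]$, and $[g,s]''$ is joined to $gs$.
\end{itemize}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[xscale=2.4,yscale=1.2,every node/.style={draw,rounded corners,inner sep=3pt}]
\node (g) at (0,2) {$g$};
\node (a) at (1,2) {$[g,s]'$};
\node (b) at (2,2) {$[g,s]''$};
\node (h) at (3,2) {$gs$};
\node (r1) at (1,1) {$[r_0,s,1]$};
\node (r2) at (2,1) {$[r_0,s,2]$};
\node (r3) at (3,1) {$[r_0,s,3]$};
\node (i) at (1,0) {$i$};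
\node (j) at (2,0) {$j$};
\node (k) at (3,0) {$k$};
\draw (g)--(a)--(b)--(h);
\draw (a)--(r1)--(r2)--(r3);
\draw (r1)--(i);
\draw (r2)--(j);
\draw (r3)--(k);
\end{tikzpicture}
\caption{The part of the colored graph $Z$ that records the arrow from $g$ to $gs$ in the Cayley graph of the free group $\Gamma$, for a generator $s=(i,j,k)\in\kappa^3$. The top row is the arrow, whose direction is given by the different colors of $[g,s]'$ and $[g,s]''$. The middle row is the label $s$, and the bottom row consists of points of $\kappa$, which need not be distinct.}
\label{fig:gadget}
\end{figure}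

There are countably many colors and $\kappa$ vertices. Every vertex has degree at least $2$: a vertex $i\in\kappa$ is joined to $[r_0,(i,j,k),1]$ for all $j,k$; a vertex $[r,t,m]$ is joined to $t_m$ and to one of $[r,t,m\pm1]$, since $n_r\ge2$; a vertex $g$ is joined to $[g,s]'$ for all $s$; and $[g,s]'$, $[g,s]''$ have degrees $3$ and $2$. By Lemma~\ref{lem:colors} it suffices to show that the group of color-preserving automorphisms of $Z$ is isomorphic to $Q$.

For $(h,p)\in\Gamma\times P$ define $\sigma_{h,p}$ by
\[
i\mapsto p(i),\quad [r,t,m]\mapsto[r,p(t),m],\quad g\mapsto h\,p(g),\quad [g,s]'\mapsto[h\,p(g),p(s)]',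
\]
and $[g,s]''\mapsto[h\,p(g),p(s)]''$. This is well defined because $p(r)=r$, and it is a color-preserving bijection. It maps each edge to an edge of the same type; for the edge between $[g,s]''$ and $gs$ this holds because $h\,p(gs)=h\,p(g)\,p(s)$. From $h\,p(h'p'(g))=h\,p(h')\,(pp')(g)$ we get $\sigma_{h,p}\sigma_{h',p'}=\sigma_{h\,p(h'),\,pp'}$, which is the multiplication of $\Gamma\rtimes P$; in particular the inverse of $\sigma_{h,p}$ has the same form, so $\sigma_{h,p}$ is an automorphism. The pair $(h,p)$ is recovered from $\sigma_{h,p}$ as the image of $1\in\Gamma$ and the restriction to $\kappa$. So $Q$ embeds in the group of color-preserving automorphisms.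

Conversely, let $\sigma$ be a color-preserving automorphism, $p=\sigma|_\kappa$ and $h=\sigma(1)\in\Gamma$. Let $t\in r$. Then $\sigma[r,t,1]=[r,t',1]$ for some $t'\in r$. For $m<n_r$ the vertex $[r,t,m]$ has a unique neighbor of color $(r,m+1)$, namely $[r,t,m+1]$, so $\sigma[r,t,m]=[r,t',m]$ for all $m$ by induction. The unique neighbor of color $0$ of $[r,t,m]$ is $t_m$, so $p(t_m)=t'_m$. Thus $t'=p(t)$, $\sigma[r,t,m]=[r,p(t),m]$, and $p(r)\subseteq r$. The same holds for $\sigma^{-1}$, so $p(r)=r$ and $p\in P$.

The vertex $[g,s]'$ is determined by its unique neighbors of colors $1$ and $(r_0,1)$, which are $g$ and $[r_0,s,1]$. Hence $\sigma[g,s]'=[\sigma(g),p(s)]'$. Passing to the unique neighbor of color $3$ gives $\sigma[g,s]''=[\sigma(g),p(s)]''$, and passing from there to the unique neighbor of color $1$ gives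
\[
\sigma(gs)=\sigma(g)\,p(s)\qquad(g\in\Gamma,\ s\in S).
\]
Substituting $gs^{-1}$ for $g$ yields $\sigma(gs^{-1})=\sigma(g)\,p(s)^{-1}$. Induction on word length gives $\sigma(g)=h\,p(g)$ for all $g\in\Gamma$. So $\sigma=\sigma_{h,p}$.
\end{proof}

\subsection{Fields and $PSL_2$: proof of Theorem~\ref{thm:B}}\label{sub:field}

To follow the automorphism tower through $\alpha+2$ stages we need a group that is characteristic in every group between it and its automorphism group. Simple groups have this property, and for $PSL_2(F)$ the automorphism group involves $\operatorname{Aut}F$, which can be prescribed. For a field $F$, let $PGL_2(F)$ be the quotient of $GL_2(F)$ by the scalar matrices and $PSL_2(F)$ the image of $SL_2(F)$ in it. The group $\operatorname{Aut}F$ acts on matrix entries, and $PSL_2(F)$ is normal in $P\Gamma L_2(F)=PGL_2(F)\rtimes\operatorname{Aut}F$. We quote two theorems.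

\begin{theorem}[Fried and Koll\'ar \cite{FK}]\label{thm:FK}
For every infinite graph $Z$ there is a field $F$ with $|F|=|Z|$ and $\operatorname{Aut}F\cong\operatorname{Aut}Z$.
\end{theorem}

\begin{theorem}[Schreier and van der Waerden \cite{SW}]\label{thm:SW}
For an infinite field $F$, conjugation identifies $P\Gamma L_2(F)$ with $\operatorname{Aut}(PSL_2(F))$. Moreover, $PSL_2(F)$ is simple.
\end{theorem}

\begin{lemma}\label{lem:simple}
An infinite simple group $T$ is centerless and is characteristic in every group $U$ with $T\le U\le\operatorname{Aut}T$.
\end{lemma}

\begin{proof}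
Abelian simple groups are finite, so the center of $T$ is a proper normal subgroup, hence trivial. Let $1\neq N\trianglelefteq U$. If $N\cap T=1$, then $[N,T]\le N\cap T=1$, since both subgroups are normal in $U$, and $N\le C_{\operatorname{Aut}T}(T)=1$ by \eqref{eq:cent}, a contradiction. So $N\cap T$ is a nontrivial normal subgroup of $T$, and $N\ge T$. Thus $T$ is the least nontrivial normal subgroup of $U$, and every automorphism of $U$ preserves it.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
By Proposition~\ref{prop:graph} and Theorem~\ref{thm:FK} there is a field $F$ with $|F|=\kappa$ and $\operatorname{Aut}F\cong Q$; we identify $\operatorname{Aut}F$ with $Q$. Let $T=PSL_2(F)$ and $W=PGL_2(F)$. By Theorem~\ref{thm:SW}, $T$ is simple and $\operatorname{Aut}T=W\rtimes Q$. Put $G=W\rtimes M$, so that $T\le G\le\operatorname{Aut}T$. By Lemmas~\ref{lem:simple} and \ref{lem:normalizer}, $G$ is centerless, and by Proposition~\ref{prop:towers} its automorphism tower may be identified with its normalizer tower in $W\rtimes Q$. Lemma~\ref{lem:pullback} and Proposition~\ref{prop:code} give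
\[
G_\beta=W\rtimes M_\beta\quad(\beta\le\alpha),\qquad G_{\alpha+1}=G_{\alpha+2}=W\rtimes Q .
\]
For $\beta\le\alpha$ we have $|G_\beta|=\kappa$, since $|W|=\kappa$ and $|M_\beta|\le|\Gamma|=\kappa$. For $\beta<\alpha$ we have $G_\beta\ne G_{\beta+1}$, since $M_\beta\neq M_{\beta+1}$. Also $G_{\alpha+1}/G_\alpha\cong Q/\Gamma\cong P$. For $\alpha=1$ take $\Delta=C_2$ and $A=1$; then $G_1/G_0\cong\Gamma/\ker f\cong C_2$.

Finally, $\operatorname{Sym}(\kappa)$ is the automorphism group of the structure with no relations. For $P=\operatorname{Sym}(\kappa)$ we get $|G_{\alpha+1}|=\kappa\cdot2^\kappa=2^\kappa$, and for $\alpha=1$ the last display of the theorem follows from $\operatorname{Out}G=G_1/G_0$, $\operatorname{Aut}G=G_1$, $\operatorname{Out}(\operatorname{Aut}G)=G_2/G_1$ and $\operatorname{Aut}(\operatorname{Aut}G)=G_2$.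
\end{proof}

\section{Sharpness and the groups $\operatorname{Out}(\operatorname{Aut}G)$}\label{sec:sharp}

\begin{proof}[Proof of Theorem~\ref{thm:C}(1)]
If $G_\beta=G_{\beta+1}$ for some $\beta\le\alpha$, the tower is constant from $\beta$ on, contrary to $|G_{\alpha+1}|>|G_\alpha|$. So we can choose $g_\beta\in G_{\beta+1}\setminus G_\beta$ for each $\beta<\alpha$. These elements lie in $G_\alpha$, and they are distinct, because for $\beta<\delta<\alpha$ we have $g_\beta\in G_{\beta+1}\le G_\delta$ and $g_\delta\notin G_\delta$. Hence $|\alpha|\le\kappa$, that is, $\alpha<\kappa^+$. Also $|G_{\alpha+1}|=|\operatorname{Aut}G_\alpha|\le\kappa^\kappa=2^\kappa$. Conversely, for each $\alpha<\kappa^+$, Theorem~\ref{thm:B} with $P=\operatorname{Sym}(\kappa)$ gives a tower with $|G_\alpha|=\kappa$ and $|G_{\alpha+1}|=2^\kappa$. If $\operatorname{Out}G=1$, then $G_0=G_1$, the tower is constant, and there is no jump at stage $1$; the value $|\operatorname{Out}G|=2$ is attained by Theorem~\ref{thm:B}.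
\end{proof}

For part (2) we recall some topology. A space is \emph{Polish} if it is separable and completely metrizable, and a \emph{Polish group} is a topological group whose space is Polish. Closed subsets of Polish spaces are Polish. By the Baire category theorem, a nonempty Polish space is not a countable union of closed sets with empty interior. For a countably infinite set $\Omega$, give $\operatorname{Sym}(\Omega)$ the topology of pointwise convergence: a base of neighborhoods of $g$ consists of the cosets $gV_a$, where $a$ ranges over finite tuples from $\Omega$ and $V_a$ is the pointwise stabilizer of $a$. This makes $\operatorname{Sym}(\Omega)$ a Polish group, the $V_a$ are open subgroups, and closed subgroups are the ones defined in the introduction. If $\Omega$ is a group, then $\operatorname{Aut}\Omega$ is closed in $\operatorname{Sym}(\Omega)$: a permutation $\sigma$ with $\sigma(xy)\ne\sigma(x)\sigma(y)$ agrees with no automorphism on $\{x,y,xy\}$. We quote two facts.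

\begin{theorem}[{\cite[1.2.3 and 1.5.1]{BK}}]\label{thm:BK}
The quotient of a Polish group by a closed normal subgroup is a Polish group. A Polish group with a neighborhood base at $1$ consisting of open subgroups is isomorphic to a closed subgroup of $\operatorname{Sym}(\omega)$.
\end{theorem}

To apply this to $\operatorname{Out}H=\operatorname{Aut}H/\operatorname{Inn}H$ we need $\operatorname{Inn}H$ to be closed in $\operatorname{Aut}H$. For an arbitrary countable centerless group this can fail. Let $H$ be the group of even permutations of $\omega$ with finite support. A permutation that commutes with all $3$-cycles preserves every $3$-element set and so is trivial; hence $H$ is centerless and conjugation by $g\in\operatorname{Sym}(\omega)\setminus H$ is not inner. But on finitely many elements of $H$ it agrees with conjugation by any element of $H$ that agrees with $g$ on their supports. The hypothesis that $H$ is an automorphism group enters through the next lemma.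

\begin{lemma}\label{lem:tuple}
Let $G$ be centerless and let $H=\operatorname{Aut}G$ be countably infinite. Then $G$ is countably infinite, and there is a finite tuple $a$ in $G$ that is fixed by no nontrivial automorphism of $G$; equivalently, $C_H(a)=1$.
\end{lemma}

\begin{proof}
The group $G$ embeds in $H$, and it is infinite since otherwise $H$ would be finite. So $G$ is countably infinite, and $H$ is a closed subgroup of $\operatorname{Sym}(G)$, hence a countable Polish group. It is the countable union of its points, so by the Baire category theorem some point $\{h\}$ is open in $H$, and translating by $h^{-1}$ shows that $\{1\}$ is open. Therefore $V_a\cap H=1$ for some finite tuple $a$ in $G$. By \eqref{eq:conj}, an element of $H$ fixes the entries of $a$ if and only if it commutes with them in $H$.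
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}(2)]
Let $P\le\operatorname{Sym}(\omega)$ be closed. Let $\mathcal X$ be the structure with domain $\omega$ whose relations are the orbits of $P$ on $\omega^n$ for all $n\ge2$. There are countably many, since there are countably many tuples, and $P\le\operatorname{Aut}\mathcal X$. Let $g\in\operatorname{Aut}\mathcal X$. For each $n\ge2$, the permutation $g$ preserves the orbit of $(0,\dots,n-1)$, so some element of $P$ agrees with $g$ on $\{0,\dots,n-1\}$. As $P$ is closed, $g\in P$. Hence $P=\operatorname{Aut}\mathcal X$, and Theorem~\ref{thm:B} with $\kappa=\omega$ and $\alpha=1$ gives a centerless group $G$ with $|\operatorname{Aut}G|=|G_1|=\omega$ and $\operatorname{Out}(\operatorname{Aut}G)=G_2/G_1\cong P$.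

Conversely, let $G$ be centerless with $H=\operatorname{Aut}G$ countably infinite. Then $\operatorname{Aut}H$ is a closed subgroup of $\operatorname{Sym}(H)$, so it is a Polish group in which the pointwise stabilizers of finite tuples from $H$ are open subgroups forming a neighborhood base at $1$. Let $a$ be as in Lemma~\ref{lem:tuple}, viewed as a tuple in $H$, and let $V$ be its pointwise stabilizer in $\operatorname{Aut}H$. Then
\[
V\cap\operatorname{Inn}H=\{i_h:h\in C_H(a)\}=1 .
\]
So $\operatorname{Inn}H$ is discrete, and we check that it is closed. Let $\psi$ lie in its closure. The open set $\psi V$ meets $\operatorname{Inn}H$, and any two elements $\iota,\iota'$ of the intersection satisfy $\iota^{-1}\iota'\in V\cap\operatorname{Inn}H=1$. So the intersection is a single point $\iota$. Every neighborhood of $\psi$ contained in $\psi V$ must then contain $\iota$, and hence $\psi=\iota\in\operatorname{Inn}H$.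

By Theorem~\ref{thm:BK}, $\operatorname{Out}H$ is a Polish group. The quotient map $\operatorname{Aut}H\to\operatorname{Out}H$ is open, so the images of the stabilizers are open subgroups; it is continuous, so the preimage of any neighborhood of $1$ contains a stabilizer, and the images form a neighborhood base at $1$. By Theorem~\ref{thm:BK} again, $\operatorname{Out}H=\operatorname{Out}(\operatorname{Aut}G)$ is isomorphic to a closed subgroup of $\operatorname{Sym}(\omega)$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{BK}
H. Becker and A. Kechris,
\emph{The Descriptive Set Theory of Polish Group Actions}.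

\bibitem{FK}
E. Fried and J. Koll\'ar,
\emph{Automorphism groups of fields},
Colloq. Math. Soc. J\'anos Bolyai 29 / Universal Algebra, 1981.

\bibitem{JST}
Winfried Just, Saharon Shelah and Simon Thomas,
\emph{The automorphism tower problem revisited},
arXiv:math/0003120 (2000).

\bibitem{SW}
O. Schreier and B. L. van der Waerden,
Abh. Math. Sem. Hamburg 6 (1928), 303--322.

\end{thebibliography}
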